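# Residually finite-dimensional groupoid algebras without MAP isotropy

## 1. The guess: a dense set of periodic points with MAP isotropy

Let $\mathcal G$ be an amenable étale groupoid with unit space $X$. When does its C*-algebra have enough finite-dimensional representations to separate its points? One can guess an answer before computing anything. A matrix has only finitely many eigenvalues, so a finite-dimensional representation, restricted to the functions on $X$, sees only finitely many points. The groupoid moves points along orbits, so these points should fill up finite orbits. Over a finite orbit the only remaining datum should be a finite-dimensional unitary representation of the isotropy group. Hence there should be enough representations exactly when the points with finite orbit, and with an isotropy group that has enough finite-dimensional representations, are dense.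

To state this precisely we fix the language. All groupoids are locally compact, Hausdorff, second-countable and étale, with source $s$, range $r$ and unit space $\mathcal G^{(0)}=X$. An open bisection is an open set $V\subseteq\mathcal G$ on which $s$ and $r$ are homeomorphisms onto open subsets of $X$; open bisections form a base of the topology. The unit space $X$ is open in $\mathcal G$ (étale) and closed (Hausdorff).

**Definition (orbits, isotropy, periodic points).** For $x,y\in X$ put $\mathcal G_x^y=\{\gamma: s(\gamma)=x,\ r(\gamma)=y\}$. The group $\Gamma_x=\mathcal G_x^x$ is the isotropy group at $x$. Write $x\approx y$ if $\mathcal G_x^y\ne\emptyset$; the classes of this equivalence relation are the orbits. A point is periodic if its orbit is finite, and $P\subseteq X$ denotes the set of periodic points.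

**Definition (MAP, RFD).** A group is MAP (maximally almost periodic) if its finite-dimensional unitary representations separate its points. A C*-algebra is RFD (residually finite-dimensional) if its finite-dimensional representations separate its points.

Finite groups, abelian groups and residually finite groups are MAP. Section 5 contains an amenable group that is not. The algebra $C_0(X)$ is RFD, and the compact operators on an infinite-dimensional space are not, since they form a simple infinite-dimensional algebra.

**Definition (the algebras).** On $C_c(\mathcal G)$ use $(f*g)(\gamma)=\sum_{\alpha\beta=\gamma}f(\alpha)g(\beta)$ and $f^*(\gamma)=\overline{f(\gamma^{-1})}$. For $x\in X$ let $\lambda_x(f)\delta_\eta=\sum_{s(\gamma)=r(\eta)}f(\gamma)\delta_{\gamma\eta}$ on $\ell^2(s^{-1}(x))$. The reduced algebra $A=C^*_r(\mathcal G)$ is the completion of $C_c(\mathcal G)$ in $\|f\|_r=\sup_x\|\lambda_x(f)\|$. The full algebra $C^*(\mathcal G)$ is the completion in the supremum of the norms over all $*$-representations of $C_c(\mathcal G)$ by bounded operators.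

The supremum in the full norm is finite. A $*$-representation $\pi$ is contractive on $C_c(X)$, which is a union of C*-algebras $C_0(U)$. If $f\in C_c(V)$ with $V$ an open bisection, then $f^**f\in C_c(X)$, so $\|\pi(f)\|^2=\|\pi(f^**f)\|\le\|f\|_\infty^2$. By a partition of unity $C_c(\mathcal G)$ is spanned by such functions. We also use that $\|f\|_\infty\le\|f\|_r$, because $\langle\lambda_{s(\gamma)}(f)\delta_{s(\gamma)},\delta_\gamma\rangle=f(\gamma)$. For $k\in C_c(X)$ we have $(k*f)(\gamma)=k(r(\gamma))f(\gamma)$ and $(f*k)(\gamma)=f(\gamma)k(s(\gamma))$. From now on we write products without the star.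

Here is the guess. It is a conjecture from Tatiana Shulman, Adam Skalski, "RFD property for groupoid C*-algebras of amenable groupoids and for crossed products by amenable actions", arXiv:2305.12122 (2023).

**Conjecture.** Let $\mathcal G$ be an amenable étale groupoid (with a compact unit space $\mathcal G^{(0)}:=X$). Then the following conditions are equivalent:

(i) $X$ admits a dense subset $Y$ such that its every element is periodic and has a MAP isotropy group.

(ii) $C^*_r(\mathcal G)$ is RFD.

We test it by hand.

**Example 1 (spaces).** If $\mathcal G=X$, then $A=C_0(X)$ is RFD, orbits are points and isotropy groups are trivial. Both conditions hold.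

**Example 2 (a flip).** Let $\mathbb Z/2=\{1,g\}$ act on $X=[-1,1]$ by $gt=-t$, and let $\mathcal G=\{1,g\}\times X$ with $s(h,t)=t$, $r(h,t)=ht$. The orbits are $\{t,-t\}$; the isotropy is trivial except $\Gamma_0=\mathbb Z/2$. So (i) holds with $Y=X$. Each $s^{-1}(t)$ has two elements, so every $\lambda_t$ is two-dimensional, and these representations separate $A$ by definition of the reduced norm. So (ii) holds.

**Example 3 (pair groupoids).** Let $X$ be a countable discrete set and $\mathcal G=X\times X$. Then $A$ is the algebra of compact operators on $\ell^2(X)$ and $X$ is one orbit. If $X$ is finite, both conditions hold; if $X$ is infinite (and hence not compact), both fail.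

**Example 4 (groups and constant bundles).** Let $\Gamma$ be a countable amenable group and $X\neq\emptyset$ compact, and let $\mathcal G=X\times\Gamma$ with $r=s$ the projection to $X$. Since $\lambda_x(f)$ is the left convolution by $f(x,\cdot)$, we have $A=C(X,C^*_r(\Gamma))$. Every orbit is a point, and (i) says that $\Gamma$ is MAP. If (ii) holds, then $C^*_r(\Gamma)\subseteq A$ is RFD; for $g\neq e$ some finite-dimensional representation distinguishes $u(g)$ from $1$, and on the range of the image of $1$ it gives a unitary representation of $\Gamma$ that is nontrivial at $g$. So (i) holds. Conversely, if $\Gamma$ is MAP, then $C^*_r(\Gamma)=C^*(\Gamma)$ is RFD by Lemma C below. For $0\ne c\in A$ choose $x$ with $c(x)\neq0$ and a finite-dimensional $\pi$ with $\pi(c(x))\ne0$. So (ii) holds.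

So far the guess stands. We shall see that (i)$\Rightarrow$(ii) is true in general, that (ii)$\Rightarrow$(i) is false, and what the correct criterion is. In all the examples above the isotropy is the same along large parts of $X$; the trouble starts when it varies.

## 2. Amenability and the standard facts

**Definition (amenable groupoid).** $\mathcal G$ is amenable (topologically) if there are $0\le h_n\in C_c(\mathcal G)$ with $\sum_{r(\eta)=x}h_n(\eta)\to1$ uniformly on compact subsets of $X$ and $\sum_{r(\eta)=r(\gamma)}|h_n(\gamma^{-1}\eta)-h_n(\eta)|\to0$ uniformly on compact subsets of $\mathcal G$.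

For a group this is Reiter's condition. The following facts are used.

**(F1)** Restriction $C_c(\mathcal G)\to C_c(X)$ extends to a faithful contractive conditional expectation $E:C^*_r(\mathcal G)\to C_0(X)$ (Renault). Faithful means that $E(a^*a)=0$ implies $a=0$.

**(F2)** If $\mathcal G$ is amenable, then $C^*(\mathcal G)=C^*_r(\mathcal G)$ (Renault; Anantharaman-Delaroche–Renault; Brown–Ozawa, Cor. 5.6.17).

**(F3)** If $Q$ is a countable amenable group, then $C^*(Q)=C^*_r(Q)$, and the canonical trace $\tau$ (with $\tau(u(g))=0$ for $g\ne e$ and $\tau(1)=1$) is faithful. Subgroups and quotients of amenable groups are amenable.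

**(F4)** The isotropy groups of an amenable $\mathcal G$ are amenable. Indeed $\Gamma_y$ acts freely on $r^{-1}(y)$ by left multiplication, so choosing a representative of each $\Gamma_y$-orbit gives a map $t:r^{-1}(y)\to\Gamma_y$ with $t(g\eta)=g\,t(\eta)$. Put $m_n(g)=\sum_{t(\eta)=g}h_n(\eta)$. The total mass of $m_n$ tends to $1$. For $\gamma\in\Gamma_y$ we have $m_n(\gamma^{-1}g)=\sum_{t(\eta)=g}h_n(\gamma^{-1}\eta)$, so $\sum_g|m_n(\gamma^{-1}g)-m_n(g)|\le\sum_{r(\eta)=y}|h_n(\gamma^{-1}\eta)-h_n(\eta)|\to0$. This is Reiter's condition for $\Gamma_y$.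

**(F5)** If $X$ is compact and $\mathcal G=\bigcup_L\mathcal G_L$ is an increasing union of compact open subgroupoids containing $X$, then $\mathcal G$ is amenable. Put $h_L(\gamma)=|\mathcal G_L\cap r^{-1}(r(\gamma))|^{-1}$ on $\mathcal G_L$ and $h_L=0$ elsewhere. The restriction of $r$ to $\mathcal G_L$ is a proper local homeomorphism, so its fibers are finite with locally constant cardinality, and $h_L$ is continuous with compact support. Its sum over each $r$-fiber is $1$. If $\gamma\in\mathcal G_L$ and $r(\eta)=r(\gamma)$, then $\gamma^{-1}\eta\in\mathcal G_L$ iff $\eta\in\mathcal G_L$. Left multiplication by $\gamma$ is a bijection from $\mathcal G_L\cap r^{-1}(s(\gamma))$ to $\mathcal G_L\cap r^{-1}(r(\gamma))$, so $h_L(\gamma^{-1}\eta)=h_L(\eta)$. Every compact subset of $\mathcal G$ lies in some $\mathcal G_L$, so the second condition holds too.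

## 3. Finite-dimensional representations live on finite orbits

We now make the heuristic behind the guess into a statement. Here $X$ need not be compact.

Let $y\in P$ with orbit $O$. Choose $c_z\in\mathcal G_y^z$ for $z\in O$, with $c_y=y$. Write $u(g)$ for the unitaries generating $C^*(\Gamma_y)$, and define
$$\Phi_y:C_c(\mathcal G)\to M_O(C^*(\Gamma_y)),\qquad \Phi_y(f)_{w,z}=\sum_{\gamma\in\mathcal G_z^w}f(\gamma)\,u(c_w^{-1}\gamma c_z).$$
The sums are finite, since $s^{-1}(z)$ is closed and discrete and $f$ has compact support. If $\alpha\beta\in\mathcal G_z^w$, then $s(\alpha)=r(\beta)$ is some $t\in O$, and therefore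
$$(\Phi_y(f)\Phi_y(g))_{w,z}=\sum_{t\in O}\ \sum_{\alpha\in\mathcal G_t^w,\ \beta\in\mathcal G_z^t}f(\alpha)g(\beta)\,u(c_w^{-1}\alpha c_t\,c_t^{-1}\beta c_z)=\Phi_y(fg)_{w,z}.$$
Replacing $\gamma$ by $\gamma^{-1}$ gives $\Phi_y(f^*)=\Phi_y(f)^*$. So $\Phi_y$ extends to $C^*(\mathcal G)$, which is $A$ when $\mathcal G$ is amenable. In Example 2 with $y=t\ne0$ the group $\Gamma_t$ is trivial, and in the order $t,-t$
$$\Phi_t(f)=\begin{pmatrix}f(1,t)&f(g,-t)\\ f(g,t)&f(1,-t)\end{pmatrix}.$$

**Lemma B.** Let $\rho$ be a nondegenerate representation of $C^*(\mathcal G)$ on a finite-dimensional Hilbert space $H$.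

(a) There are a finite set $S\subseteq P$ that is a union of orbits, a decomposition $H=\bigoplus_{y\in S}H_y$ with $H_y\ne0$, and unitaries $\rho_\gamma:H_{s(\gamma)}\to H_{r(\gamma)}$ for $s(\gamma)\in S$, with $\rho_{\gamma\eta}=\rho_\gamma\rho_\eta$, such that $\rho(f)\xi=\sum_{s(\gamma)=y}f(\gamma)\rho_\gamma\xi$ for $f\in C_c(\mathcal G)$, $\xi\in H_y$.

(b) $\rho$ is unitarily equivalent to a finite direct sum of representations $(\mathrm{id}\otimes\pi)\circ\Phi_y$ with $y\in P$ and $\pi$ a finite-dimensional unitary representation of $\Gamma_y$.

**Proof, Step 1: find the points.** For $f\in C_c(\mathcal G)$ choose $k\in C_c(X)$ equal to $1$ on $r(\operatorname{supp}f)$; then $kf=f$. So $C_0(X)C^*(\mathcal G)$ is dense and $\rho|_{C_0(X)}$ is nondegenerate. Its image is a commutative algebra of matrices, so $H=\bigoplus_{y\in S}H_y$ with $S\subseteq X$ finite, $H_y\neq0$ and $\rho(k)=k(y)$ on $H_y$.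

**Step 2: define $\rho_\gamma$.** We localize $\rho$ at one groupoid element. Let $f\in C_c(V)$ with $V$ an open bisection, and $\xi\in H_y$. Since $f^*f\in C_c(X)$,
$$\|\rho(f)\xi\|^2=(f^*f)(y)\|\xi\|^2=\sum_{s(\gamma)=y}|f(\gamma)|^2\,\|\xi\|^2.\tag{E1}$$
So $\rho(f)\xi=0$ if $y\notin s(V)$, or if $f$ vanishes at the unique $\gamma\in V$ with $s(\gamma)=y$. For $s(\gamma)=y$ put $\rho_\gamma\xi=\rho(h)\xi$, where $h\in C_c(V)$, $h(\gamma)=1$ and $V\ni\gamma$ is an open bisection. For a fixed $V$, two choices of $h$ differ by a function vanishing at $\gamma$. For two bisections $V,V'\ni\gamma$, compare both choices with a function in $C_c(V\cap V')$ that is $1$ at $\gamma$. So $\rho_\gamma$ is well defined. The same argument gives $\rho(f)\xi=f(\gamma)\rho_\gamma\xi$ for $f\in C_c(V)$ when $\gamma\in V$ and $s(\gamma)=y$.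

**Step 3: the points of $S$ are periodic and $\rho_\gamma$ is unitary.** By (E1), $\rho_\gamma$ is isometric. For $k\in C_c(X)$ we have $kh\in C_c(V)$ with value $k(r(\gamma))$ at $\gamma$, so $\rho(k)\rho_\gamma\xi=k(r(\gamma))\rho_\gamma\xi$. Hence $\rho_\gamma H_y\subseteq H_{r(\gamma)}$, and in particular $r(\gamma)\in S$. So the orbit of $y$ lies in the finite set $S$, and $y$ is periodic. If $f,h$ are supported in open bisections $V\ni\gamma$, $W\ni\eta$ with values $1$ there, then $fh$ is supported in the open bisection $VW$ and has value $1$ at $\gamma\eta$; so $\rho_{\gamma\eta}=\rho_\gamma\rho_\eta$. Taking $h\in C_c(X)$ shows $\rho_y=1$ on $H_y$. Therefore $\rho_{\gamma^{-1}}$ inverts $\rho_\gamma$, and $\rho_\gamma$ is unitary. The formula in (a) holds for functions supported in bisections by Step 2, and these span $C_c(\mathcal G)$.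

**Step 4: recognize $\Phi_y$.** Fix an orbit $O\subseteq S$ and $y\in O$. Let $\pi(g)=\rho_g$ for $g\in\Gamma_y$, acting on $H_y$, and identify $\mathbb C^O\otimes H_y$ with $\bigoplus_{z\in O}H_z$ by $\delta_z\otimes\xi\mapsto\rho_{c_z}\xi$. Then
$$\rho(f)\rho_{c_z}\xi=\sum_{s(\gamma)=z}f(\gamma)\rho_{\gamma c_z}\xi=\sum_{w\in O}\rho_{c_w}\Big(\sum_{\gamma\in\mathcal G_z^w}f(\gamma)\,\pi(c_w^{-1}\gamma c_z)\xi\Big),$$
which is the action of $(\mathrm{id}\otimes\pi)(\Phi_y(f))$. Summing over the orbits in $S$ proves (b). $\square$

**Definition (the subgroup $N_y$).** $N_y\trianglelefteq\Gamma_y$ is the intersection of the kernels of all finite-dimensional unitary representations of $\Gamma_y$. Thus $\Gamma_y$ is MAP iff $N_y=\{y\}$, and $\Gamma_y/N_y$ is always MAP.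

## 4. Separating several isotropy elements at once, and $(1-z_1)(1-z_2)(1-z_3)=0$

Let us try to prove (ii)$\Rightarrow$(i). For simplicity let $\mathcal G$ be an amenable bundle of groups, that is $r=s$, with $A$ RFD. Every orbit is a point, and $\Phi_y(f)=\sum_{\gamma\in\Gamma_y}f(\gamma)u(\gamma)$.

Let $U\subseteq X$ be open and $g_1,\dots,g_k:U\to\mathcal G$ continuous with $g_j(y)\in\Gamma_y$. The images $g_j(U)$ are open bisections. For $f\in C_c(U)$ let $fg_j\in C_c(\mathcal G)$ be the function supported on $g_j(U)$ with value $f(y)$ at $g_j(y)$. Consider $a=\prod_{j=1}^k(f-fg_j)$. Then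
$$\Phi_y(a)=f(y)^k\prod_{j=1}^k\bigl(1-u(g_j(y))\bigr).$$
If $a\neq0$, then, as $A$ is RFD, Lemma B gives $y\in X$ and a finite-dimensional $\pi$ of $\Gamma_y$ with $\pi(\Phi_y(a))\neq0$. This forces $y\in U$ and $\pi(g_j(y))\ne1$ for every $j$. So there is a point of $U$ at which none of the $g_j(y)$ lies in $N_y$.

For $k=1$ this always works, provided that $g_1(y)\ne y$ for some $y$ with $f(y)\ne0$. So RFD separates one section at a time. A MAP point must do so for all nontrivial elements together, and the method stops as soon as a product of the nonzero elements $1-g_j$ vanishes in the group ring. In $\mathbb Z/4=\langle t\rangle$ the product $(1-t)(1-t^2)(1-t^3)$ is not zero: the character with $t\mapsto\sqrt{-1}$ gives three nonzero factors. In the Klein four-group, whose nontrivial elements $z_1,z_2,z_3$ satisfy $z_iz_j=z_l$ for $\{i,j,l\}=\{1,2,3\}$, multiplicatively written, we get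
$$(1-z_1)(1-z_2)(1-z_3)=(1-z_1-z_2+z_3)(1-z_3)=1-z_1-z_2+z_3-z_3+z_2+z_1-1=0.$$
The reason is that every character of the Klein four-group has at most two values, so it sends some $z_i$ to $1$.

This is the exact point where the argument breaks, and it also suggests how to break the conjecture. Put a central Klein four-group into every isotropy group, and arrange that at every point at least one $z_i$ is invisible to finite-dimensional representations. Since each character of the four-group ignores some $z_i$ anyway, it may be enough that each of the three defects occurs alone on a dense set of points. We first need a way to make a central element invisible.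

## 5. Central involutions that no matrix can see

**Lemma A.** Let $z$ be a central element of order 2 in a group $\Gamma$. Suppose that for every $k$ there are $P_1,\dots,P_k,Q_1,\dots,Q_k\in\Gamma$ such that the $P_j$ commute pairwise, $P_j^2=1$, $Q_jP_jQ_j^{-1}=zP_j$, and $Q_jP_lQ_j^{-1}=P_l$ for $l\neq j$. Then $\pi(z)=1$ for every finite-dimensional unitary representation $\pi$ of $\Gamma$.

**Proof.** Let $H^-$ be the $(-1)$-eigenspace of the involution $\pi(z)$. It is $\Gamma$-invariant because $z$ is central. Suppose $H^-\ne0$. On $H^-$ the commuting unitary involutions $\pi(P_1),\dots,\pi(P_k)$ split the space into joint eigenspaces indexed by $\{\pm1\}^k$. On $H^-$ we have $\pi(Q_j)\pi(P_j)\pi(Q_j)^{-1}=-\pi(P_j)$, while $\pi(Q_j)$ commutes with $\pi(P_l)$ for $l\ne j$. So $\pi(Q_j)$ maps each joint eigenspace onto the one with the $j$-th sign flipped. Hence all $2^k$ joint eigenspaces have the same dimension, which is not zero, and $\dim H^-\geq2^k$. This holds for all $k$, a contradiction. So $H^-=0$. $\square$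

**Example 5 (a bundle with one central involution).** Let $V=\bigoplus_{n\ge1}(\mathbb F_2\times\mathbb F_2)$ with elements $v=(p_n,q_n)_n$. For $x\in\{0,1\}^{\mathbb N}$ let $\Gamma_x$ be the set $\mathbb F_2\times V$ with product $(c,v)(c',v')=(c+c'+\sum_nx_np_nq'_n,\,v+v')$. The cocycle is biadditive, so this is a group; let $z=(1,0)$. Let $e^p_n,e^q_n\in V$ be the elements whose only nonzero entry is $p_n=1$, respectively $q_n=1$. If $x_n=1$, then $(0,e^p_n)(0,e^q_n)=z(0,e^q_n)(0,e^p_n)$; all other pairs of these generators commute. So if $x$ has infinite support, Lemma A applies to $P_j=(0,e^p_{n_j})$, $Q_j=(0,e^q_{n_j})$ with distinct $n_j$ in the support: $z$ is invisible and $\Gamma_x$ is not MAP. Since $\Gamma_x/\langle z\rangle=V$ is abelian, $N_x=\langle z\rangle$ exactly. If $x$ is supported in $\{1,\dots,M\}$, then for each $M'\geq M$ the truncation $(c,v)\mapsto(c,v_{\le M'})$ is a homomorphism onto a finite group; these homomorphisms separate points, so $\Gamma_x$ is MAP.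

The bundle over $\{0,1\}^{\mathbb N}$ with these fibers does not contradict the guess: the finitely supported $x$ are dense. But it shows that the non-MAP fibers may form the complement of a countable set. With one involution, some points must be kept where $z$ survives. With the Klein four-group, no such points are needed.

## 6. The Klein four-group bundle over $\{1,2,3\}^{\mathbb N}$

**Theorem 1.** There is an amenable étale groupoid $\mathcal G$ with compact unit space $X$ (a Cantor set) such that $C^*_r(\mathcal G)$ is RFD, all orbits are singletons, and no $x\in X$ has MAP isotropy group. Hence (ii) holds, (i) fails, and the conjecture is false.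

**Step 1: the groupoid.** This step builds $\mathcal G$ and checks its amenability. Let $F=\{0,z_1,z_2,z_3\}$ be the Klein four-group, written additively, let $V=\bigoplus_{n\ge1}(\mathbb F_2\times\mathbb F_2)$ as above, and let $X=\{1,2,3\}^{\mathbb N}$. For $x\in X$ put
$$B_x:V\times V\to F,\qquad B_x(v,v')=\sum_np_nq'_n\,z_{x_n},$$
and let $\Gamma_x$ be the set $F\times V$ with product $(c,v)(c',v')=(c+c'+B_x(v,v'),\,v+v')$. So the letter $x_n$ decides which of the three involutions is the commutator of the $n$-th pair. Since $B_x$ is biadditive, both bracketings of a triple product have first entry $c+c'+c''+B_x(v,v')+B_x(v,v'')+B_x(v',v'')$, so the product is associative. The identity is $(0,0)$, the inverse of $(c,v)$ is $(c+B_x(v,v),v)$, and $F$ is central.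

Let $\mathcal G=X\times(F\times V)$ with $F\times V$ discrete, $r=s$ the projection to $X$, and fiberwise multiplication that of $\Gamma_x$. For fixed $v,v'$ the value $B_x(v,v')$ depends on finitely many coordinates of $x$, so the operations are continuous. Thus $\mathcal G$ is a locally compact, Hausdorff, second-countable étale groupoid with compact unit space, singleton orbits, and isotropy $\Gamma_x$ at $x$. Put $V_L=\{v:p_n=q_n=0\ \forall n>L\}$. The sets $\mathcal G_L=X\times F\times V_L$ form an increasing sequence of compact open subgroupoids containing $X$, with union $\mathcal G$. By (F5), $\mathcal G$ is amenable.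

**Step 2: no isotropy group is MAP.** This step shows that (i) fails. Let $x\in X$. Some $i\in\{1,2,3\}$ occurs infinitely often in $x$. For distinct $n_1,\dots,n_k$ with $x_{n_j}=i$ put $P_j=(0,e^p_{n_j})$ and $Q_j=(0,e^q_{n_j})$. Since $B_x(e^p_m,e^p_n)=0$, we have $P_j^2=1$ and the $P_j$ commute. Since $B_x(e^p_{n_j},e^q_{n_j})=z_i$ and $B_x(e^q_{n_j},e^p_{n_j})=0$, we have $P_jQ_j=z_iQ_jP_j$, that is $Q_jP_jQ_j^{-1}=z_iP_j$. For $l\ne j$ both cocycle values vanish and $Q_j$ commutes with $P_l$. By Lemma A every finite-dimensional unitary representation of $\Gamma_x$ is trivial on $(z_i,0)\ne1$. So $\Gamma_x$ is not MAP.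

**Step 3: some finite-dimensional representations.** This step produces, for each $i$, a dense set of points at which only $z_i$ gets lost. For $i\in\{1,2,3\}$ and $M\ge1$ let $D_i^M=\{y\in X: y_n=i\ \forall n>M\}$. For every $M_0$ the set $\bigcup_{M\ge M_0}D_i^M$ is dense in $X$: keep any finite initial segment and continue with the letter $i$. Let $y\in D_i^M$. All terms of $B_y(v,v')$ with $n>M$ are multiples of $z_i$, so $B_y(v,v')\equiv B_y(v_{\le M},v'_{\le M})$ modulo $\langle z_i\rangle$. Hence
$$\kappa=\kappa_{y,i,M}:\Gamma_y\to G:=(F/\langle z_i\rangle)\times V_M,\qquad(c,v)\mapsto(c+\langle z_i\rangle,\,v_{\le M})$$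
is a homomorphism onto a finite group, where $G$ carries the product given by $B_y$ modulo $z_i$. Define
$$\sigma=\sigma_{y,i,M}:C_c(\mathcal G)\to B(\ell^2(G)),\qquad \sigma(f)=\sum_{g\in\Gamma_y}f(y,g)\,\lambda_G(\kappa(g)).$$
This is a $*$-homomorphism: evaluation at $y$ is a $*$-homomorphism $C_c(\mathcal G)\to\mathbb C[\Gamma_y]$, followed by a unitary representation of $\Gamma_y$.

It is contractive for the reduced norm. Write $C(\mathcal G_L)$ for the functions in $C_c(\mathcal G)$ supported in $\mathcal G_L$; then $C_c(\mathcal G)=\bigcup_LC(\mathcal G_L)$. For $f\in C(\mathcal G_L)$ we have $\|f\|_\infty\le\|f\|_r$, and $f$ is a sum of $|F\times V_L|$ functions supported in the bisections $X\times\{g\}$, each of norm at most $\|f\|_\infty$. So $\|f\|_\infty\le\|f\|_r\le|F\times V_L|\,\|f\|_\infty$, and $C(\mathcal G_L)$ is complete in $\|\cdot\|_r$. It is thus a C*-subalgebra of $A$, and $*$-homomorphisms from a C*-algebra to $B(\ell^2(G))$ are contractive. Hence $\sigma$ extends to a finite-dimensional representation of $A$.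

**Step 4: cut $A$ by the characters of $F$.** This step prepares the use of the four-group. For a character $\chi:F\to\{\pm1\}$ let $e_\chi\in C_c(\mathcal G)$ be given by $e_\chi(x,(c,0))=\frac14\chi(c)$ and $e_\chi(x,(c,v))=0$ for $v\neq0$. In each fiber this is the usual idempotent of $\chi$ in $\mathbb C[F]$, so $e_\chi$ is a projection and $\sum_\chi e_\chi=1$. For $f\in C_c(\mathcal G)$, $(e_\chi f)(x,(c,v))=\frac14\sum_{c'\in F}\chi(c')f(x,(c-c',v))$, and therefore
$$(e_\chi f)(x,(c+d,v))=\chi(d)\,(e_\chi f)(x,(c,v))\qquad(d\in F).\tag{E2}$$

**Step 5: the representations of Step 3 separate $A$.** Let $a\in A$ satisfy $\sigma_{y,i,M}(a)=0$ for all $i$, all $M$ and all $y\in D_i^M$. We show $a=0$. Put $b=a^*a$.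

Fix $\chi$. Since $|F|=4$ and $\chi$ has at most two values, there is $i$ with $\chi(z_i)=1$. We use the points with tail $i$: there the quotient map kills $z_i$, but by (E2) functions in the $\chi$-part do not distinguish $z_i$ from $0$ anyway. Let $\varepsilon>0$ and choose $f\in C_c(\mathcal G)$ with $\|f-b\|<\varepsilon$, say $f\in C(\mathcal G_{M_0})$. Then $e_\chi f\in C(\mathcal G_{M_0})$. Let $M\ge M_0$ and $y\in D_i^M$. An element $(c,v)$ of $F\times V_{M_0}$ lies in $\ker\kappa$ iff $v=v_{\le M}=0$ and $c\in\langle z_i\rangle$, so the elements in question are $(0,0)$ and $(z_i,0)$. With $e$ the identity of $G$,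
$$\langle\sigma(e_\chi f)\delta_e,\delta_e\rangle=(e_\chi f)(y,(0,0))+(e_\chi f)(y,(z_i,0))=(1+\chi(z_i))\,E(e_\chi f)(y)=2\,E(e_\chi f)(y).$$
Since $\sigma(e_\chi b)=\sigma(e_\chi)\sigma(a)^*\sigma(a)=0$, the left side equals $\langle\sigma(e_\chi(f-b))\delta_e,\delta_e\rangle$ and has modulus at most $\varepsilon$. Such $y$ are dense in $X$ by Step 3, and $E(e_\chi f)$ is continuous, so $\|E(e_\chi f)\|_\infty\le\varepsilon/2$ and $\|E(e_\chi b)\|\le\varepsilon/2+\varepsilon\le2\varepsilon$. As $\varepsilon$ is arbitrary, $E(e_\chi b)=0$.

Summing over $\chi$ gives $E(a^*a)=0$, so $a=0$ by (F1). Hence $A$ is RFD, and Theorem 1 is proved. $\square$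

No single point separates everything: a point with tail $i$ serves only the two characters $\chi$ with $\chi(z_i)=1$. The three dense tail classes together serve all four characters.

**Remark.** The algebra $A$ is a unital AF algebra. Let $A_N$ be the set of functions in $C(\mathcal G_N)$ whose value at $(x,g)$ depends only on $g$ and $x_1,\dots,x_N$. On $F\times V_N$ the product of $\Gamma_x$ depends only on $x_1,\dots,x_N$, so $A_N$ is a finite-dimensional $*$-algebra containing $1$. The $A_N$ increase, and their union is uniformly dense in each $C(\mathcal G_L)$, where the uniform and the reduced norm are equivalent.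

## 7. Joint faithfulness on the interior of the isotropy

We now ask what RFD does mean. From here on $X$ need not be compact.

**Definition (interior of the isotropy).** Let $\mathrm{Iso}(\mathcal G)=\{\gamma:r(\gamma)=s(\gamma)\}$, a closed set, let $\mathcal I=\mathrm{Iso}(\mathcal G)^\circ$ be its interior, and $I_y=\mathcal I\cap\Gamma_y$. Call $\mathcal G$ effective if $\mathcal I=X$.

The set $\mathcal I$ is an open subgroupoid containing $X$: if $\gamma,\eta\in\mathcal I$ are composable, choose open bisections $V\ni\gamma$, $W\ni\eta$ inside $\mathcal I$; then $VW$ is open and contained in $\mathrm{Iso}(\mathcal G)$. In Example 2 the isotropy is $X\cup\{(g,0)\}$, the point $(g,0)$ is not interior, and so $\mathcal I=X$ and $I_0$ is trivial although $\Gamma_0=\mathbb Z/2$. In a bundle of groups $\mathcal I=\mathcal G$.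

Let $M$ be the closure of $C_c(\mathcal I)$ in $A$. It is $C^*_r(\mathcal I)$. Indeed $s^{-1}(x)$ is the disjoint union of sets $\mathcal I\eta$, and $\iota\mapsto\iota\eta$ identifies the action of $C_c(\mathcal I)$ on $\ell^2(\mathcal I\eta)$ with the regular representation of $\mathcal I$ at $r(\eta)$. All units occur as $r(\eta)$, so the two reduced norms agree.

Let $\mathcal G$ be amenable. For $y\in P$ let $\bar\Phi_y:A\to M_O(C^*(\Gamma_y/N_y))$ be $\Phi_y$ followed by the quotient map. For $f\in C_c(\mathcal I)$ the matrix $\bar\Phi_y(f)$ is diagonal, and its $(y,y)$ entry is $\sum_{\gamma\in I_y}f(\gamma)u(\gamma N_y)$. This lies in $C^*(I_yN_y/N_y)=C^*(I_y/(I_y\cap N_y))$, viewed inside $C^*(\Gamma_y/N_y)$. By continuity we get a $*$-homomorphism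
$$\Psi_y:C^*_r(\mathcal I)\to C^*(I_y/(I_y\cap N_y)),\qquad \Psi_y(f)=\sum_{\gamma\in I_y}f(\gamma)\,u(\gamma(I_y\cap N_y))\quad(f\in C_c(\mathcal I)).$$
The $(z,z)$ entry of $\bar\Phi_y(f)$ is $\sum_{\gamma\in I_z}f(\gamma)u(c_z^{-1}\gamma c_zN_y)$. Conjugation $\gamma\mapsto c_z^{-1}\gamma c_z$ is an isomorphism $\Gamma_z\to\Gamma_y$ taking $N_z$ to $N_y$, and it takes $\Psi_z(f)$ to this entry. Therefore
$$\ker\bar\Phi_y\cap C^*_r(\mathcal I)=\bigcap_{z\in O}\ker\Psi_z.\tag{E3}$$

**Theorem 2.** Let $\mathcal G$ be amenable. The intersection of the kernels of all finite-dimensional representations of $A$ is $J:=\bigcap_{y\in P}\ker\bar\Phi_y$ (read as $J=A$ if $P=\emptyset$). The following are equivalent: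

1. $C^*_r(\mathcal G)$ is RFD;
2. $\bigcap_{y\in P}\ker\bar\Phi_y=0$;
3. $\bigcap_{y\in P}\ker\big(\Psi_y:C^*_r(\mathcal I)\to C^*(I_y/(I_y\cap N_y))\big)=0$.

The proof needs two lemmas: one lets us pass from $C^*(\Gamma_y/N_y)$ to matrices, the other from $A$ to $M$.

**Lemma C.** If $Q$ is a countable, amenable, MAP group, then $C^*(Q)$ is RFD.

**Proof.** We approximate the canonical trace by traces of finite-dimensional representations. Let $T\subset Q\setminus\{e\}$ be finite. A direct sum of suitable representations gives a finite-dimensional $\pi$ with $\pi(t)\ne1$ for all $t\in T$. Let $\chi$ be the normalized character of $\pi\oplus1$. If $|\chi(t)|=1$, then the average of the eigenvalues of $(\pi\oplus1)(t)$, which lie on the unit circle, has modulus $1$; so they all coincide, hence equal $1$ because of the trivial summand, and $\pi(t)=1$, a contradiction. So $|\chi|<1$ on $T$. The normalized character of $(\pi\oplus1)^{\otimes k}$ is $\chi^k$, which tends to $0$ on $T$ as $k\to\infty$. Exhausting $Q\setminus\{e\}$ by finite sets, we get traces $\tau_n$ of $C^*(Q)$, each a normalized matrix trace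 composed with a finite-dimensional representation, with $\tau_n(u(g))\to0$ for every $g\ne e$. Since $\|\tau_n\|=1$, $\tau_n\to\tau$ in the weak* topology. If $a$ is killed by all finite-dimensional representations, then $\tau(a^*a)=\lim\tau_n(a^*a)=0$, and $a=0$ by (F3). $\square$

**Lemma D.** If $J\subseteq A$ is an ideal (closed, two-sided) with $J\cap M=0$, then $J=0$.

This is also a theorem of Brown–Nagy–Reznikoff–Sims–Williams. Here is a direct proof.

**Proof, Step 1: many points have isotropy inside $\mathcal I$.** Let $X_0=\{x:\Gamma_x=I_x\}$; we show that $X_0$ is dense. Let $(V_n)$ be a countable base of open bisections and $B_n=s(V_n\cap\mathrm{Iso}(\mathcal G))\setminus s(V_n\cap\mathcal I)$. If $x\notin X_0$, some $\gamma\in\Gamma_x\setminus\mathcal I$ lies in some $V_n$; as $\gamma$ is the only element of $V_n$ with source $x$, $x\in B_n$. Conversely $B_n\cap X_0=\emptyset$. So $X\setminus X_0=\bigcup_nB_n$. Since $s:V_n\to s(V_n)$ is a homeomorphism and $\mathrm{Iso}(\mathcal G)$ is closed, $B_n$ is relatively closed in the open set $s(V_n)$. If $W$ is a nonempty open subset of $B_n$, then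 $V_n\cap s^{-1}(W)$ is open and contained in $\mathrm{Iso}(\mathcal G)$, hence in $\mathcal I$, so $W\subseteq s(V_n\cap\mathcal I)$, a contradiction. So $B_n$ has empty interior. A nonempty open set $W$ inside $\overline{B_n}$ would meet $B_n$, hence $s(V_n)$, and $W\cap s(V_n)\subseteq\overline{B_n}\cap s(V_n)=B_n$ would be open and nonempty. So $B_n$ is nowhere dense, and $X_0$ is dense by Baire.

**Step 2: a state that vanishes on $J$.** Let $x\in X_0$ and $\varphi_x(a)=E(a)(x)$, a state of $A$. The quotient map $q:A\to A/J$ is injective, hence isometric, on $M$. So $\varphi_x|_M$, which has norm $1$ since $C_0(X)\subseteq M$, gives a state of $q(M)$. It extends to a state of $A/J$. Composing with $q$, we get a state $\psi$ of $A$ with $\psi(J)=0$ and $\psi|_M=\varphi_x|_M$.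

**Step 3: $\psi=\varphi_x$.** We show that $\psi$ is determined by its values on $M$. Let $k\in C_c(X)$, $0\le k\le1$, $k(x)=1$. In the unitization, $\psi((1-k)^2)\le\psi(1-k)=1-k(x)=0$. By Cauchy–Schwarz $\psi((1-k)d)=\psi(d(1-k))=0$ for all $d\in A$, so $\psi(d)=\psi(kdk)$. The same holds for $\varphi_x$. Let $f\in C_c(V)$ with $V$ an open bisection.

Suppose there is $\gamma_0\in V\cap\Gamma_x$. Then $\gamma_0\in\mathcal I$ because $x\in X_0$. Choose $k$ with support in the open neighborhood $s(V\cap\mathcal I)$ of $x$. The function $kfk$ has support in the compact set $\{\gamma\in V:s(\gamma)\in\operatorname{supp}k\}\subseteq V\cap\mathcal I$, so $kfk\in C_c(\mathcal I)$ and $\psi(f)=\psi(kfk)=\varphi_x(kfk)=\varphi_x(f)$.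

Suppose $V\cap\Gamma_x=\emptyset$. If $x\notin s(\operatorname{supp}f)$, a compact set, choose $k$ supported off this set; then $fk=0$. Otherwise the $\gamma_0\in V$ with $s(\gamma_0)=x$ has $r(\gamma_0)\neq x$. Choose disjoint open sets $U\ni x$, $U'\ni r(\gamma_0)$ and $k$ supported in $U\cap s(V\cap r^{-1}(U'))$. If $\gamma\in V$ and $k(s(\gamma))\ne0$, then $r(\gamma)\in U'$, so $k(r(\gamma))=0$; hence $kfk=0$. In both cases $\psi(f)=0=\varphi_x(f)$.

Such $f$ span a dense subspace, so $\psi=\varphi_x$.

**Step 4: conclude.** If $a\in J$, then $E(a^*a)(x)=\varphi_x(a^*a)=\psi(a^*a)=0$ for all $x$ in the dense set $X_0$. So $E(a^*a)=0$ and $a=0$. $\square$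

**Proof of Theorem 2, Step 1: the formula for $J$.** We compare $J$ with the intersection of all kernels. Let $\rho$ be a finite-dimensional representation of $A=C^*(\mathcal G)$ (by (F2)); dropping the part on which it is zero, we may take it nondegenerate. By Lemma B it is a finite direct sum of representations $(\mathrm{id}\otimes\pi)\circ\Phi_y$ with $y\in P$. Each $\pi$ is trivial on $N_y$, so $(\mathrm{id}\otimes\pi)\circ\Phi_y$ factors through $\bar\Phi_y$, and $\ker\rho\supseteq J$. (If $P=\emptyset$, there are only zero representations.) Conversely, for $y\in P$ the countable group $\Gamma_y/N_y$ is MAP, and amenable by (F4) and (F3). By Lemma C, applied to each matrix entry, an element of $M_O(C^*(\Gamma_y/N_y))$ killed by all $\mathrm{id}\otimes\pi$, with $\pi$ a finite-dimensional representation of $\Gamma_y/N_y$, is $0$. So $\ker\bar\Phi_y$ is the intersection of the kernels of the finite-dimensional representations $(\mathrm{id}\otimes\pi)\circ\bar\Phi_y$. Together, $J$ is the intersection of all kernels of finite-dimensional representations of $A$.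

**Step 2: the equivalences.** RFD means that this intersection is $0$, so (1)$\Leftrightarrow$(2). By (E3), and since the orbit of a periodic point consists of periodic points, $J\cap M=\bigcap_{y\in P}\ker\Psi_y$. If (2) holds, this is $0$, which is (3). If (3) holds, then $J\cap M=0$, and $J=0$ by Lemma D. $\square$

In Theorem 1 a point $y\in D_i^M$ has $N_y=\langle z_i\rangle$: Step 2 there gives $z_i\in N_y$, and the finite quotients $\kappa_{y,i,M'}$ with $M'\ge M$ separate the points of $\Gamma_y/\langle z_i\rangle$. So each of these $\Psi_y$ loses one $z_i$, but jointly they are faithful.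

## 8. The true implication, and classes where the equivalence holds

**Corollary 3.** Let $\mathcal G$ be amenable. Then (i)$\Rightarrow$(ii). More generally, (ii) follows from

(b) for every nonempty open $U\subseteq X$ and every compact $K\subseteq\mathcal I\setminus X$ there is $y\in U\cap P$ with $K\cap N_y=\emptyset$.

**Proof, Step 1: (i) implies (b).** Take $y\in Y\cap U$. It is periodic and $N_y=\{y\}$, which does not meet $K$.

**Step 2: (b) implies (ii).** We verify condition (3) of Theorem 2 with the canonical trace. Let $a\in C^*_r(\mathcal I)$ with $\Psi_y(a)=0$ for all $y\in P$. Put $b=a^*a$, let $\varepsilon>0$ and choose $f\in C_c(\mathcal I)$ with $\|f-b\|<\varepsilon$. The set $K=\operatorname{supp}f\setminus X$ is compact because $X$ is open. For $y\in P$ with $K\cap N_y=\emptyset$ the canonical trace of $C^*(I_y/(I_y\cap N_y))$ gives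
$$\mathrm{tr}(\Psi_y(f))=\sum_{\gamma\in I_y\cap N_y}f(\gamma)=f(y).$$
Since $\Psi_y(b)=0$, $|f(y)|=|\mathrm{tr}(\Psi_y(f-b))|\le\varepsilon$. By (b) such $y$ are dense, so $\|f|_X\|_\infty\le\varepsilon$ and $\|E(b)\|\le2\varepsilon$. Hence $E(b)=0$ and $a=0$. $\square$

Condition (b) asks for finitely many sections at once, which is what the attempt of Section 4 tried to get from RFD. It does not follow from (ii): in the groupoid of Theorem 1, $\mathcal I=\mathcal G$, and every $N_x$ meets the compact set $K=X\times\{(z_1,0),(z_2,0),(z_3,0)\}$.

**Corollary 4.** Let $\mathcal G$ be amenable.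

(α) If $C^*_r(\mathcal G)$ is RFD, then $P$ is dense in $X$.

(β) If $\mathcal G$ is effective ($\mathcal I=X$), then $C^*_r(\mathcal G)$ is RFD iff $P$ is dense. No condition on isotropy is needed.

(γ) If the isolated points of $X$ are dense, then (i)$\Leftrightarrow$(ii).

(δ) If $\mathcal G=X\rtimes\Gamma$ is the transformation groupoid of a countable discrete group ($X\ne\emptyset$), then (i) $\Leftrightarrow$ (ii) $\Leftrightarrow$ [$P$ is dense and $\Gamma$ is MAP].

**Proof of (α) and (β).** For $f\in C_0(X)\subseteq C^*_r(\mathcal I)$ we have $\Psi_y(f)=f(y)1$. If $P$ were not dense, a nonzero $f$ vanishing on $P$ would violate condition (3) of Theorem 2. If $\mathcal I=X$, then $C^*_r(\mathcal I)=C_0(X)$, and condition (3) says exactly that $P$ is dense.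

**Proof of (γ).** By Corollary 3 only (ii)$\Rightarrow$(i) remains: at an isolated point the isotropy group can be seen inside $A$. Assume (ii) and let $x$ be isolated. By (α), $x\in P$. Let $p=1_{\{x\}}\in C_c(X)$. For $g\in\Gamma_x$ the set $\{g\}$ is open in $\mathcal G$, being $V\cap s^{-1}(x)$ for an open bisection $V\ni g$. The functions $u_g=1_{\{g\}}$ are unitaries in $pAp$ with $u_gu_h=u_{gh}$. For $g\neq x$ we have $u_g\ne p$, so some finite-dimensional $\rho$ has $\rho(u_g)\ne\rho(p)$. On the range of $\rho(p)$ this gives a finite-dimensional unitary representation of $\Gamma_x$ that is nontrivial at $g$. So $\Gamma_x$ is MAP, and (i) holds with $Y$ the set of isolated points.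

**Proof of (δ).** Write elements as $(h,x)$ with $s(h,x)=x$, $r(h,x)=hx$ and $(h,h'x)(h',x)=(hh',x)$. Assume (ii). By (α), $P$ is dense. Let $e\ne g\in\Gamma$ and $0\neq f\in C_c(X)$. Let $fu_g\in C_c(\mathcal G)$ be the function with value $f(gx)$ at $(g,x)$ and $0$ elsewhere. It differs from $f$, which is supported on $\{e\}\times X$. So there is a nondegenerate finite-dimensional $\rho$ with $\rho(fu_g)\ne\rho(f)$. In the notation of Lemma B(a), define $U_h\xi=\rho_{(h,y)}\xi$ for $\xi\in H_y$, $y\in S$. Since $S$ is a union of orbits, $U$ is a unitary representation of $\Gamma$ on $H$. For $\xi\in H_y$ we have $\rho(fu_g)\xi=f(gy)U_g\xi$. If $U_g=1$, then $H_y=U_gH_y\subseteq H_{gy}$, so $gy=y$ and $\rho(fu_g)\xi=f(y)\xi=\rho(f)\xi$ for all $y\in S$, a contradiction. So $U_g\ne1$, and $\Gamma$ is MAP. If $P$ is dense and $\Gamma$ is MAP, then the isotropy groups are MAP as subgroups of $\Gamma$, and (i) holds with $Y=P$. Finally (i)$\Rightarrow$(ii) is Corollary 3. $\square$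

In a transformation groupoid one group represents all the isotropy at once. The bundle of Theorem 1 cannot have this form: (ii) holds for it and (i) fails.

## 9. An effective groupoid with dense periodic points and no MAP isotropy there

By Corollary 4(β), an effective amenable groupoid needs only dense periodic points. So we want a bundle of non-MAP groups acting in such a way that the action is effective and finite orbits are dense. Finite orbits come from finite quotients. In Theorem 1 every finite quotient of $\Gamma_y$ kills some fixed $z_i$, so finite quotients cannot separate a given finite set that contains all the $z_i$. We use infinitely many involutions $z_m$ instead: each point kills some $z_m$, but for any $M$ a dense set of points has finite quotients faithful on the first $M$ levels.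

**Theorem 5.** There is an amenable, effective étale groupoid $\mathcal H$ with compact unit space such that periodic points are dense, $C^*_r(\mathcal H)$ is RFD, and no periodic point has MAP isotropy.

**Step 1: a family of index sets.** These sets will decide which involutions are invisible. Let $X=\{0,1\}^{\mathbb N}$ and, for $m\ge1$,
$$W_m(x)=\{n\ge m:\ x_n=1\ \text{ or }\ x_m=\dots=x_n=0\}.$$
For fixed $m,n$ the condition $n\in W_m(x)$ is clopen in $x$. The set $W_m(x)$ is finite iff $x$ has finite support and $x_j=1$ for some $j\ge m$. Indeed, infinite support puts infinitely many $n$ into $W_m(x)$. If $x_j=0$ for all $j\ge m$, then $W_m(x)=\{n:n\ge m\}$. If the support is finite and $x_j=1$ for some $j\ge m$, then no $n$ beyond the support belongs to $W_m(x)$. Hence: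

(A) for every $x$ some $W_m(x)$ is infinite (all $m$ if the support is infinite, all large $m$ otherwise);

(B) for every $M$ the set $\{x: W_1(x),\dots,W_M(x)\text{ finite}\}$ is dense, since it contains all finitely supported $x$ with $x_j=1$ for some $j\ge M$.

**Step 2: the groups.** Let $C=\bigoplus_{m\ge1}\mathbb F_2z_m$, $V=\bigoplus_{m,n\ge1}(\mathbb F_2\times\mathbb F_2)$ with elements $(p_{m,n},q_{m,n})$, $\Lambda=C\times V$ as a set, and
$$B_x(v,v')=\sum_m\Big(\sum_{n\in W_m(x)}p_{m,n}q'_{m,n}\Big)z_m.$$
Let $\Gamma_x$ be $\Lambda$ with product $(c,v)(c',v')=(c+c'+B_x(v,v'),v+v')$. As before this is a group, with $C$ central, and for fixed arguments the operations are locally constant in $x$. Let $\Lambda_L\subset\Lambda$ be the finite set of elements with all indices $m,n\le L$; it is a subgroup of every $\Gamma_x$, and $\Lambda=\bigcup_L\Lambda_L$. If $W_m(x)$ is infinite, then for distinct $n_1,\dots,n_k\in W_m(x)$ let $P_j,Q_j$ be the elements $(0,v)$ with only nonzero entry $p_{m,n_j}=1$, respectively $q_{m,n_j}=1$. As in Theorem 1 they satisfy the hypotheses of Lemma A with $z=z_m$. So $z_m$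 is killed by all finite-dimensional unitary representations of $\Gamma_x$, and by (A) no $\Gamma_x$ is MAP.

**Step 3: the groupoid.** We let the groups act on a shift space. Let $\Omega=\{0,1\}^\Lambda$, on which $\Gamma_x$ acts by $(g\cdot_x\omega)(h)=\omega(g^{-1}h)$, with operations in $\Gamma_x$. Let $\mathcal H=X\times\Lambda\times\Omega$ ($\Lambda$ discrete) with
$$s(x,g,\omega)=(x,\omega),\quad r(x,g,\omega)=(x,g\cdot_x\omega),\quad (x,g,g'\cdot_x\omega)(x,g',\omega)=(x,gg',\omega).$$
Since products and inverses in $\Gamma_x$ of fixed elements are locally constant in $x$, all structure maps are continuous; $s$ is a homeomorphism on each $X\times\{g\}\times\Omega$. So $\mathcal H$ is an étale groupoid, Hausdorff and second-countable, with compact unit space $X\times\Omega$. It is the increasing union of the compact open subgroupoids $X\times\Lambda_L\times\Omega$, which contain the unit space. By (F5) it is amenable.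

**Step 4: $\mathcal H$ is effective.** We show that no $(x,g,\omega)$ with $g\ne e$ is interior to the isotropy. A neighborhood of it contains all $(x,g,\omega')$ with $\omega'=\omega$ on some finite $T\subset\Lambda$. Choose $h\in\Lambda$ with $h,g^{-1}h\notin T$ (product in $\Gamma_x$); this excludes only finitely many $h$. As $g^{-1}h\ne h$, there is $\omega'$ equal to $\omega$ on $T$ with $\omega'(g^{-1}h)\ne\omega'(h)$. Then $g\cdot_x\omega'\neq\omega'$, so $(x,g,\omega')$ is not in the isotropy. Hence $\mathrm{Iso}(\mathcal H)^\circ=X\times\Omega$.

**Step 5: periodic points are dense, and $C^*_r(\mathcal H)$ is RFD.** We produce periodic points from finite quotients. Let $(x,\omega)$, $M$ and a neighborhood of $x$ be given. By (B) choose $y$ in this neighborhood with $W_1(y),\dots,W_M(y)\subseteq[1,L]$ for some $L\ge M$. Consider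
$$\kappa:\Gamma_y\to G,\qquad(c,v)\mapsto\big((c_m)_{m\le M},\,(v_{m,n})_{m\le M,\,n\le L}\big).$$
For $m\le M$ only the entries with $n\in W_m(y)\subseteq[1,L]$ contribute to the $z_m$-component of $B_y$. So $\kappa$ is a homomorphism onto a finite group $G$, with product defined by $B_y$. It is injective on $\Lambda_M$, because all entries of an element of $\Lambda_M$ are kept. So there is $\theta:G\to\{0,1\}$ with $\theta\circ\kappa=\omega$ on $\Lambda_M$. Put $\omega'=\theta\circ\kappa$. For $g\in\ker\kappa$ we have $\omega'(g^{-1}h)=\theta(\kappa(g)^{-1}\kappa(h))=\omega'(h)$, so $\omega'$ is fixed by $\ker\kappa$, which has finite index, and the orbit of $(y,\omega')$ is finite. Moreover $\omega'=\omega$ on $\Lambda_M$. Since every finite subset of $\Lambda$ lies in some $\Lambda_M$, periodic points are dense. By Corollary 4(β), $C^*_r(\mathcal H)$ is RFD.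

**Step 6: periodic points have non-MAP isotropy.** We pass from a finite-index subgroup to the whole group by induction of representations. If $(x,\omega)$ is periodic, its isotropy group is the stabilizer $S$ of $\omega$ in $\Gamma_x$, and it has finite index. Suppose $S$ were MAP. Elements of $\Gamma_x$ outside $S$ act nontrivially in the finite-dimensional representation $\mathrm{Ind}_S^{\Gamma_x}1$, since they move the coset $S$. For $e\ne g\in S$ take a finite-dimensional $\pi$ of $S$ with $\pi(g)\ne1$; the restriction of the finite-dimensional representation $\mathrm{Ind}_S^{\Gamma_x}\pi$ to $S$ contains $\pi$, so it is nontrivial at $g$. Hence $\Gamma_x$ would be MAP, contradicting Step 2. So $S$ is not MAP, and Theorem 5 is proved. $\square$
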